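\title{Decreasing sets, $Q$-sets, and normal squares of subspaces of the Sorgenfrey line}

\begin{abstract}
For $X\subseteq\mathbb R$ let $X[\le]$ be $X$ as a subspace of the Sorgenfrey line. If $X$ is a $Q$-set, then $(X[\le])^2$ is normal. We show that it is consistent, relative to ZFC, that the converse holds for every uncountable $X$. The model satisfies $2^{\aleph_0}<2^{\aleph_1}$ and the principle that the product of any two uncountable sets of reals contains an uncountable strictly decreasing set. In it no product of two uncountable subspaces of the Sorgenfrey line is normal, so the converse holds vacuously. We also characterize in ZFC the sets $X$ for which $(X[\le])^2$ is normal, in terms of the strictly decreasing subsets of $X^2$, and deduce that the converse fails whenever all sets of reals of size less than $\mathfrak c$ are $Q$-sets, in particular under CH and under MA.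
\end{abstract}

\section{Introduction}\label{sec:intro}

The \emph{Sorgenfrey line} is $\mathbb R$ with the topology generated by the half-open intervals $[a,b)$. For $X\subseteq\mathbb R$ we write $X[\le]$ for $X$ with the subspace topology. A set $X\subseteq\mathbb R$ is a \emph{$Q$-set} if every subset of $X$ is $G_\delta$ in the relative Euclidean topology of $X$; passing to complements, it is the same to ask that every subset be $F_\sigma$. Countable sets are $Q$-sets, since each of their subsets is a countable union of points. Subsets of $Q$-sets are $Q$-sets. A $Q$-set $X$ satisfies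
\begin{equation}\label{eq:count}
2^{|X|}\le\mathfrak c=2^{\aleph_0},
\end{equation}
because each relatively $F_\sigma$ subset of $X$ is the trace of an $F_\sigma$ subset of $\mathbb R$, and there are only $\mathfrak c^{\aleph_0}=\mathfrak c$ of those. So $\mathbb R$ is not a $Q$-set, and if $2^{\aleph_0}<2^{\aleph_1}$ then no uncountable set is.

For which $X$ is the square $S=(X[\le])^2$ normal? A point $p\in S$ has the basic neighborhoods
\[
B_n(p)=X^2\cap\bigl([p_1,p_1+\tfrac1n)\times[p_2,p_2+\tfrac1n)\bigr),\qquad n\ge1,
\]
which are clopen, so $S$ is regular. If $X$ is countable, then $S$ is regular and Lindel\"of, hence normal. Przymusi\'nski proved that $S$ is normal whenever $X$ is a $Q$-set. For sets symmetric about $0$ the converse is a short computation.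

\begin{example}\label{ex:symmetric}
Let $X=-X$ and suppose that $S$ is normal. The antidiagonal $\{(x,-x):x\in X\}$ lies in $X^2$ and is closed and discrete in $S$ (Lemma~\ref{lem:discrete} below). Given $A\subseteq X$, there are therefore disjoint open sets $U\supseteq\{(x,-x):x\in A\}$ and $V\supseteq\{(x,-x):x\in X\setminus A\}$. Let $A_n=\{x\in A:B_n(x,-x)\subseteq U\}$, so that $A=\bigcup_nA_n$. Take $x\in A_n$ and $x'\in X\setminus A$, say with $B_m(x',-x')\subseteq V$. The corner point $(\max(x,x'),-\min(x,x'))$ belongs to $X^2$; it agrees with each of $(x,-x)$ and $(x',-x')$ in one coordinate and exceeds it by $|x-x'|$ in the other. If $|x-x'|<\min(\frac1n,\frac1m)$, the corner would lie in $U\cap V$. Hence $x'$ is not in the Euclidean closure of $A_n$, and $A=\bigcup_n(\overline{A_n}\cap X)$ is $F_\sigma$ in $X$. So $X$ is a $Q$-set. In particular the square of the whole Sorgenfrey line is not normal.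
\end{example}

Thus for countable sets and for symmetric sets, normality of the square is equivalent to being a $Q$-set. For arbitrary sets the converse of Przymusi\'nski's theorem is not provable in ZFC: under CH there are uncountable $X$ such that $(X[\le])^2$ is normal but $X$ is not a $Q$-set. Szeptycki and Wen \cite{SW} ask whether the converse is consistent, that is, whether ZFC is consistent with the statement
\begin{quote}
(NQ)\quad for every uncountable $X\subseteq\mathbb R$, if $(X[\le])^2$ is normal, then $X$ is a $Q$-set.
\end{quote}
We prove that it is.

Example~\ref{ex:symmetric} used the symmetry of $X$ only to find an antidiagonal inside $X^2$. The general substitute is as follows. A set $D\subseteq\mathbb R^2$ is \emph{strictly decreasing} if $(p_1-q_1)(p_2-q_2)<0$ for all distinct $p,q\in D$. Such a $D$ is the graph of a strictly decreasing function; we write $\operatorname{dom}D$ for its projection to the first coordinate. Its mirror image $D^{-1}=\{(y,x):(x,y)\in D\}$ is also strictly decreasing. One expects (NQ) to fail at sets $X$ whose square contains no large strictly decreasing set, so the natural way to obtain (NQ) is to make sure that there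 are no such $X$. Consider the principle
\begin{quote}
(DA)\quad for all uncountable $X,Y\subseteq\mathbb R$ there is an uncountable strictly decreasing set $D\subseteq X\times Y$.
\end{quote}

\begin{theorem}\label{thm:A}
If ZFC is consistent, then so is ZFC $+$ $2^{\aleph_0}\le\aleph_2<2^{\aleph_1}$ $+$ \textup{(DA)}. In any model of \textup{(DA)} $+$ $2^{\aleph_0}<2^{\aleph_1}$, the product $X[\le]\times Y[\le]$ is not normal for all uncountable $X,Y\subseteq\mathbb R$. In particular \textup{(NQ)} holds in such a model, and \textup{(NQ)} is consistent relative to ZFC.
\end{theorem}

In this model (NQ) holds vacuously, and by \eqref{eq:count} the model has no uncountable $Q$-set. We do not decide whether (NQ) can hold together with the existence of an uncountable $Q$-set. Two theorems of ZFC locate the statement more precisely. The first says that strictly decreasing sets are the only obstruction to normality. Call $T\subseteq\mathbb R$ a \emph{$Q_\le$-set} if every subset of $T$ is $F_\sigma$ in $T[\le]$. The Sorgenfrey topology is finer than the Euclidean one, so every $Q$-set is a $Q_\le$-set.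

\begin{theorem}\label{thm:B}
For $X\subseteq\mathbb R$ the following are equivalent:
\begin{enumerate}
\item[(1)] $(X[\le])^2$ is normal;
\item[(2)] for every strictly decreasing $D\subseteq X^2$, the set $\operatorname{dom}D$ is a $Q_\le$-set.
\end{enumerate}
\end{theorem}

If $X$ is a $Q$-set, then so is each $\operatorname{dom}D\subseteq X$, and (2) holds. Thus Theorem~\ref{thm:B} reproves Przymusi\'nski's theorem.

\begin{theorem}\label{thm:C}
Suppose that every set of reals of size less than $\mathfrak c$ is a $Q$-set; this holds under CH and under MA. Then there is $X\subseteq\mathbb R$ with $|X|=\mathfrak c$ such that $(X[\le])^2$ is normal but $X$ is not a $Q$-set.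
\end{theorem}

Section~\ref{sec:decr} proves the topological half of Theorem~\ref{thm:A} and shows that (DA) contradicts CH. Sections~\ref{sec:step} and~\ref{sec:iter} force (DA) while keeping $2^{\aleph_0}<2^{\aleph_1}$. Sections~\ref{sec:char} and~\ref{sec:fail} prove Theorems~\ref{thm:B} and~\ref{thm:C}; they do not depend on Sections~\ref{sec:step} and~\ref{sec:iter}.

\section{Strictly decreasing sets}\label{sec:decr}

For $p,q\in\mathbb R^2$ we write $p\le q$ if $p_1\le q_1$ and $p_2\le q_2$, and $p\ll q$ if $p_1<q_1$ and $p_2<q_2$. Neighborhoods in the Sorgenfrey plane look only up and to the right, and this is a direction in which a strictly decreasing set does not move.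

\begin{lemma}\label{lem:discrete}
A strictly decreasing set $D\subseteq X\times Y$ is closed and discrete in $X[\le]\times Y[\le]$.
\end{lemma}

\begin{proof}
The space is $T_1$, so it suffices to show that each point $e$ has a neighborhood containing at most two points of $D$. Suppose first that $e\ll p$ for some $p\in D$, and let $0<\varepsilon<\min(p_1-e_1,p_2-e_2)$. Every point $q$ of $[e_1,e_1+\varepsilon)\times[e_2,e_2+\varepsilon)$ satisfies $q\ll p$, so $q\notin D$. Otherwise every $q\in D$ with $q\ge e$ lies on the vertical or the horizontal line through $e$. Each of these lines contains at most one point of $D$, so the neighborhood $\{q:q\ge e\}$ contains at most two.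
\end{proof}

\begin{lemma}[Jones' lemma]\label{lem:jones}
If a separable normal space has a closed discrete subset $D$, then $2^{|D|}\le2^{\aleph_0}$.
\end{lemma}

\begin{proof}
Let $C_0$ be countable and dense. For $A\subseteq D$ the sets $A$ and $D\setminus A$ are closed and disjoint, so there is an open $U_A\supseteq A$ with $\overline{U_A}\cap(D\setminus A)=\emptyset$. Then $A=D\cap\overline{U_A}=D\cap\overline{U_A\cap C_0}$, so $A\mapsto U_A\cap C_0$ is an injection of $\mathcal P(D)$ into $\mathcal P(C_0)$.
\end{proof}

\begin{proposition}\label{prop:nonnormal}
Assume \textup{(DA)} and $2^{\aleph_0}<2^{\aleph_1}$. Then $X[\le]\times Y[\le]$ is not normal for all uncountable $X,Y\subseteq\mathbb R$.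
\end{proposition}

\begin{proof}
First, every $X[\le]$ is separable. Let $I$ be the set of $x\in X$ such that $(x,x+\varepsilon_x)\cap X=\emptyset$ for some $\varepsilon_x>0$. The intervals $(x,x+\varepsilon_x)$, $x\in I$, are pairwise disjoint, so $I$ is countable. Let $C_0$ be the union of $I$ and a countable Euclidean-dense subset of $X$. For $x\in X$ and $\varepsilon>0$, either $x\in I$ or $(x,x+\varepsilon)\cap X$ is nonempty and Euclidean-open in $X$; in both cases $[x,x+\varepsilon)$ meets $C_0$.

So $X[\le]\times Y[\le]$ is separable, and by (DA) and Lemma~\ref{lem:discrete} it has an uncountable closed discrete subset. If it were normal, Lemma~\ref{lem:jones} would give $2^{\aleph_1}\le2^{\aleph_0}$.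
\end{proof}

The inequality $2^{\aleph_0}<2^{\aleph_1}$ alone does not suffice: it follows from CH, and under CH Theorem~\ref{thm:C} gives an uncountable set with normal square. That set comes from the following diagonalization, which needs no hypothesis.

\begin{proposition}\label{prop:thin}
There is $X\subseteq\mathbb R$ with $|X|=\mathfrak c$ such that every strictly decreasing $D\subseteq X^2$ has size less than $\mathfrak c$. Consequently \textup{(DA)} implies that CH fails.
\end{proposition}

\begin{proof}
A nonincreasing function $g:\mathbb R\to[-\infty,\infty]$ has countably many points of discontinuity and is determined by its restriction to the union of these points with $\mathbb Q$. So there are $\mathfrak c$ such functions; list them as $\{g_\gamma:\gamma<\mathfrak c\}$. By recursion on $\alpha<\mathfrak c$ choose a real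
\[
x_\alpha\notin\{x_\beta:\beta<\alpha\}\cup\{g_\gamma(x_\beta):\beta,\gamma<\alpha\},
\]
which is possible since fewer than $\mathfrak c$ values are excluded. Let $X=\{x_\alpha:\alpha<\mathfrak c\}$.

Let $D\subseteq X^2$ be strictly decreasing, the graph of $f$. The function $x\mapsto\sup\{f(t):t\in\operatorname{dom}f,\ t\ge x\}$, with $\sup\emptyset=-\infty$, is nonincreasing on $\mathbb R$ and extends $f$; it equals some $g_\gamma$. The same construction applied to $D^{-1}$ gives $g_\delta$. Thus $y=g_\gamma(x)$ and $x=g_\delta(y)$ for all $(x,y)\in D$. Let $(x_\alpha,x_\beta)\in D$. If $\alpha<\beta$, then $x_\beta=g_\gamma(x_\alpha)$, and the choice of $x_\beta$ forces $\beta\le\gamma$. If $\beta<\alpha$, then $x_\alpha=g_\delta(x_\beta)$, and $\alpha\le\delta$. So the points of $D$ off the diagonal have both indices at most $\max(\gamma,\delta)<\mathfrak c$, and $D$ has at most one point on the diagonal. Hence $|D|<\mathfrak c$.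

Under CH this $X$ is uncountable and all strictly decreasing subsets of $X^2$ are countable, so (DA) fails for the pair $X,X$.
\end{proof}

\section{One forcing step}\label{sec:step}

It remains, for Theorem~\ref{thm:A}, to force (DA) together with $2^{\aleph_0}<2^{\aleph_1}$. The plan is to iterate, adding at each stage uncountable strictly decreasing sets by finite approximations. The proof that finite approximations preserve $\aleph_1$ uses CH in the current model, and this limits the iteration to length $\omega_2$. The final model has $2^{\aleph_0}=\aleph_2$, so we need $2^{\aleph_1}\ge\aleph_3$, and we arrange this in the ground model. But then there are $\aleph_3$ pairs $X,Y$ from the start, too many to be treated one at a time in $\omega_2$ steps. Each step must therefore handle all pairs of the current model at once. This section constructs such a step: over a model $N$ of CH it adds countably many strictly decreasing sets $D_n$ such that every rectangle $X\times Y$ with uncountable sides from $N$ meets some $D_n$ in an uncountable set.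

We use the following standard facts. Stronger conditions are smaller. A poset is \emph{$\sigma$-closed} if every decreasing $\omega$-sequence of conditions has a lower bound; such a poset adds no new $\omega$-sequences of ground model elements, so it preserves $\omega_1$ and adds no reals and no countable subsets of the ground model. A poset has the \emph{$\kappa$-c.c.}\ if all antichains have size less than $\kappa$, and \emph{ccc} means $\aleph_1$-c.c. For regular $\kappa$, a $\kappa$-c.c.\ poset preserves cardinals $\ge\kappa$. If a condition $p$ of a ccc poset forces $\dot\eta<\omega_1$, then $p$ forces $\dot\eta<\eta$ for some $\eta<\omega_1$, since conditions below $p$ deciding $\dot\eta$ differently are incompatible. The \emph{$\Delta$-system lemma} says that for every family $\langle b_\alpha:\alpha<\omega_1\rangle$ of finite sets there are an uncountable $\Gamma\subseteq\omega_1$ and a set $r$, the \emph{root}, with $b_\alpha\cap b_{\alpha'}=r$ for all distinct $\alpha,\alpha'\in\Gamma$.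

Throughout the section $N$ is a model of ZFC $+$ CH.

\subsection{Ranks of reals}\label{sub:rank}

This subsection takes place in $N$. Let $H(\omega_2)$ be the set of all sets whose transitive closure has size at most $\aleph_1$, and let $HC$ be the set of hereditarily countable sets. We regard reals as elements of $HC$; countable subsets of $\mathbb R^d$ are then in $HC$ as well. By CH, $|HC|=\aleph_1$ and every subset of $\mathbb R^d$ is an element of $H(\omega_2)$. Such a set is countable if and only if $H(\omega_2)$ satisfies that it is countable, because an enumeration by $\omega$ would be an element of $H(\omega_2)$. A countable elementary submodel $M$ of $H(\omega_2)$ has two properties that we use: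
\begin{enumerate}
\item[(E1)] every element of $H(\omega_2)$ that is definable in $H(\omega_2)$ from parameters in $M$ belongs to $M$;
\item[(E2)] if $R\in M$ is countable, then $R\subseteq M$. (If $R\neq\emptyset$, then $M$ contains a surjection $h:\omega\to R$ by elementarity, and $h(n)\in M$ for each $n$ by (E1).)
\end{enumerate}
We use (E2) in contrapositive form: a set $R\in M$ with an element outside $M$ is uncountable.

Fix an increasing chain $\bar M=\langle M_\xi:\xi<\omega_1\rangle$ of countable elementary submodels of $H(\omega_2)$ that is continuous, meaning $M_\xi=\bigcup_{\zeta<\xi}M_\zeta$ for limit $\xi$, and satisfies $HC\subseteq\bigcup_\xi M_\xi$. To build one, list $HC$ in type $\omega_1$, put the $\xi$-th element into $M_{\xi+1}$ by the L\"owenheim--Skolem theorem, and take unions at limits. The \emph{rank} of a real $x$ is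
\[
\mathrm{rk}(x)=\min\{\xi:x\in M_{\xi+1}\}.
\]
There are only countably many reals of each rank, so an uncountable set of reals has members of arbitrarily large rank. We have $x\in M_\zeta$ for all $\zeta>\mathrm{rk}(x)$. If $\mathrm{rk}(x)=\xi>0$, then $x\notin M_\xi$: for successor $\xi$ by minimality, and for limit $\xi$ because $M_\xi=\bigcup_{\zeta<\xi}M_{\zeta+1}$. So $M_{\mathrm{rk}(x)}$ contains all reals of smaller rank but not $x$.

Ranks allow us to say that the coordinates of a point are independent of one another, in a way that no closed set fixed in advance can constrain. The smallest case shows how this works.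

\begin{example}\label{ex:one}
Let $F\subseteq\mathbb R^2$ have uncountable projection to the first coordinate, and suppose that $\mathrm{rk}(x)<\mathrm{rk}(y)$ for all $(x,y)\in F$. We claim that two points of $F$ form a strictly decreasing pair. Suppose not. Then $(p_1-q_1)(p_2-q_2)\ge0$ for all $p,q\in F$, and by continuity for all $p,q\in K=\overline F$. If $t<t'$, then every point of the section $K_t=\{y:(t,y)\in K\}$ is at most every point of $K_{t'}$. Choosing two points in each section that has two, we get pairwise disjoint open intervals, so only countably many sections have more than one point.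

Now $K$ is the closure of a countable $F_0\subseteq F$, and $F_0\in M_\xi$ for some $\xi$. Pick $(x,y)\in F$ with $\mathrm{rk}(x)>\xi$. The section $K_x$ is definable from $F_0$ and $x$, so $K_x\in M_{\mathrm{rk}(y)}$, and $y\in K_x\setminus M_{\mathrm{rk}(y)}$. Hence $K_x$ is uncountable. The set $R=\{t:K_t\text{ is uncountable}\}$ is definable from $F_0$, so $R\in M_{\mathrm{rk}(x)}$, and $x\in R\setminus M_{\mathrm{rk}(x)}$. Hence $R$ is uncountable, a contradiction.

Both hypotheses on $F$ are needed: neither the diagonal nor a subset of a vertical line contains a strictly decreasing pair.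
\end{example}

A forcing condition will contain several points, and two conditions must be in decreasing position at all of these points simultaneously. The next lemma repeats the argument of Example~\ref{ex:one} once for each coordinate and records the outcome in a form that realizes every pattern of ``left'' and ``right''. For intervals $U,U'$ we write $U<U'$ if every point of $U$ is less than every point of $U'$. A \emph{rational interval} is an open interval with rational endpoints.

\begin{lemma}\label{lem:split}
Let $d\ge1$, let $F_0\subseteq\mathbb R^d$ be countable with $F_0\in M_\xi$, and let $a\in\overline{F_0}$ satisfy $\xi<\mathrm{rk}(a_1)<\dots<\mathrm{rk}(a_d)$. Then there are rational intervals $U_j^0<U_j^1$ $(1\le j\le d)$ such that $F_0$ meets the box $\prod_{j=1}^dU_j^{\varepsilon(j)}$ for every $\varepsilon:\{1,\dots,d\}\to\{0,1\}$.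
\end{lemma}

\begin{proof}
Define $T_k\subseteq\mathbb R^k$ for $k=d,d-1,\dots,0$, where $\mathbb R^0=\{\emptyset\}$, by $T_d=\overline{F_0}$ and
\[
T_k=\{s\in\mathbb R^k:T_{k+1}(s)\text{ is uncountable}\},\qquad T_{k+1}(s)=\{t\in\mathbb R:s^\frown t\in T_{k+1}\}.
\]
These sets are elements of $H(\omega_2)$ (this is where CH is used) and are definable there from $F_0$.

\emph{Claim 1: $(a_1,\dots,a_k)\in T_k$ for $0\le k\le d$.} We use downward induction; the case $k=d$ is the hypothesis $a\in\overline{F_0}$. Let $k<d$, let $s=(a_1,\dots,a_k)$, and assume $s^\frown a_{k+1}\in T_{k+1}$. The model $M=M_{\mathrm{rk}(a_{k+1})}$ contains $F_0$ and $a_1,\dots,a_k$, so $T_{k+1}(s)\in M$ by (E1). Since $a_{k+1}\in T_{k+1}(s)\setminus M$, the set $T_{k+1}(s)$ is uncountable by (E2).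

\emph{Claim 2: for every $s\in T_k$ there are rational intervals $U_j^0<U_j^1$ $(k<j\le d)$ such that for every $\varepsilon:\{k+1,\dots,d\}\to\{0,1\}$ some $u\in T_d$ extends $s$ and has $u_j\in U_j^{\varepsilon(j)}$ for all $j>k$.} Again we use downward induction. For $k=d$ take $u=s$. Let $k<d$ and $s\in T_k$. For each of the uncountably many $t\in T_{k+1}(s)$, the induction hypothesis gives a system $(U_j^0,U_j^1)_{k+1<j\le d}$ for $s^\frown t$. There are only countably many systems, so two reals $t^0<t^1$ in $T_{k+1}(s)$ have the same one. Add to it rational intervals $U_{k+1}^0<U_{k+1}^1$ with $t^0\in U^0_{k+1}$ and $t^1\in U^1_{k+1}$. Given $\varepsilon$, apply the induction hypothesis to $s^\frown t^{\varepsilon(k+1)}$ and the restriction of $\varepsilon$ to $\{k+2,\dots,d\}$.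

By Claim 1, $\emptyset\in T_0$. Claim 2 for $s=\emptyset$ gives intervals such that each of the $2^d$ boxes meets $\overline{F_0}$. The boxes are open, so each meets $F_0$.
\end{proof}

\subsection{The two posets}\label{sub:posets}

Consider finite strictly decreasing sets under reverse inclusion. This poset has two kinds of uncountable antichains, matching the two exceptions in Example~\ref{ex:one}: the singletons $\{(x,x)\}$ for $x\in\mathbb R$, and the singletons $\{(x,y)\}$ for fixed $x$ and varying $y$. The first is removed by requiring $\mathrm{rk}(x)\ne\mathrm{rk}(y)$. To remove the second, each real should have only countably many admissible partners. We cut $\omega_1$ into countable intervals along a club $E$ and allow $(x,y)$ only if $\mathrm{rk}(x)$ and $\mathrm{rk}(y)$ lie in the same interval. A club $E\in N$ will not serve all pairs: uncountably many intervals contain the rank of a real, and if we split them into two uncountable families in $N$ and let $X$ and $Y$ consist of the reals with ranks in the first and second family, then no point of $X\times Y$ is admissible. So we first add a club whose gaps are long enough for all $X,Y\in N$.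

\begin{definition}
In $N$, let $\mathbb C$ be the set of closed bounded subsets of $\omega_1$ containing $0$, ordered by end-extension: $c'\le c$ if $c'\cap(\max c+1)=c$.
\end{definition}

The poset $\mathbb C$ is $\sigma$-closed, since the union of a decreasing sequence together with its supremum is a lower bound, and $|\mathbb C|=\aleph_1$ by CH. The union $E$ of a generic filter is a club in $\omega_1$ containing $0$, and each $c$ in the filter is an initial segment of $E$. The model $N[E]$ has the same $\omega_1$, the same reals and the same countable subsets of $N$ as $N$; in particular it satisfies CH. In $N[E]$ define the \emph{block} of a real $x$ as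
\[
\beta(x)=\max\bigl(E\cap(\mathrm{rk}(x)+1)\bigr)\le\mathrm{rk}(x).
\]
If $\eta<\eta^+$ are consecutive elements of $E$, then $\beta(x)=\eta$ if and only if $\eta\le\mathrm{rk}(x)<\eta^+$. So only countably many reals have a given block.

\begin{definition}
In $N[E]$, let $\mathbb P=\mathbb P(\bar M,E)$ be the set of finite $p\subseteq\omega\times\mathbb R\times\mathbb R$ such that
\begin{enumerate}
\item[(a)] if $(n,x,y)\in p$, then $\mathrm{rk}(x)\ne\mathrm{rk}(y)$ and $\beta(x)=\beta(y)$; this common value is the \emph{block} of the triple;
\item[(b)] distinct triples in $p$ have distinct blocks;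
\item[(c)] for each $n$, the set $\{(x,y):(n,x,y)\in p\}$ is strictly decreasing.
\end{enumerate}
The order is reverse inclusion.
\end{definition}

By CH in $N[E]$, $|\mathbb P|\le\aleph_1$. Clauses (a) and (b) together say that all reals occurring in a condition have distinct ranks, as Lemma~\ref{lem:split} requires. The index $n$ lets us build countably many decreasing sets side by side. One set would not do: a decreasing set containing $(x,y)$ misses the rectangle $(x,\infty)\times(y,\infty)$.

\begin{lemma}\label{lem:ccc}
$\mathbb P$ is ccc in $N[E]$.
\end{lemma}

\begin{proof}
Work in $N[E]$. Let $p_\alpha$ $(\alpha<\omega_1)$ be distinct conditions; we find two that are compatible. We pass to an uncountable subfamily several times, keeping the notation.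

First, let the finite sets of blocks of the $p_\alpha$ form a $\Delta$-system with root $r$. Only countably many triples have their block in $r$, so we may assume that the set $p^*$ of triples of $p_\alpha$ with block in $r$ does not depend on $\alpha$. The sets $p_\alpha\setminus p^*$ are distinct, so we may assume that they all have the same size $m\ge1$, and that
\[
p_\alpha\setminus p^*=\{(n_i,x_i^\alpha,y_i^\alpha):i<m\}
\]
with $n_i$ independent of $\alpha$. For each $\alpha$, clause (c) lets us choose small rational intervals $I_i\ni x_i^\alpha$ and $J_i\ni y_i^\alpha$ such that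
\begin{equation}\label{eq:boxes}
\text{if }i\ne j\text{ and }n_i=n_j,\text{ then } I_i<I_j\text{ and }J_j<J_i,\text{ or }I_j<I_i\text{ and }J_i<J_j.
\end{equation}
There are countably many choices, so we may assume that the $I_i,J_i$ do not depend on $\alpha$. Finally, let $a^\alpha\in\mathbb R^{2m}$ list the $2m$ reals $x_i^\alpha,y_i^\alpha$ in increasing order of rank. We may assume that the position of $x_i^\alpha$ and of $y_i^\alpha$ in this list does not depend on $\alpha$, and so speak of $x$-positions and $y$-positions in $\{1,\dots,2m\}$.

Let $F_0$ be a countable dense subset of $F=\{a^\alpha:\alpha<\omega_1\}$. The set $F$ need not be in $N$, but $F_0$ is, because $\mathbb C$ is $\sigma$-closed. So $F_0\in M_\xi$ for some $\xi<\omega_1$. The block sets of the $p_\alpha\setminus p^*$ are pairwise disjoint, so only countably many of them meet $\xi+1$. Fix $\alpha$ such that all blocks of $p_\alpha\setminus p^*$ exceed $\xi$; then all coordinates of $a^\alpha$ have rank greater than $\xi$. Also $a^\alpha\in\overline{F_0}$, and the closure is the same in $N$ and $N[E]$. Lemma~\ref{lem:split}, applied in $N$ with $d=2m$, gives intervals $U_j^0<U_j^1$.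

Let $\varepsilon(j)=0$ if $j$ is an $x$-position and $\varepsilon(j)=1$ if $j$ is a $y$-position. Choose $a^\gamma,a^\delta\in F_0$ with $a_j^\gamma\in U_j^{\varepsilon(j)}$ and $a_j^\delta\in U_j^{1-\varepsilon(j)}$ for all $j$. Then
\begin{equation}\label{eq:cross}
x_i^\gamma<x_i^\delta\quad\text{and}\quad y_i^\gamma>y_i^\delta\qquad(i<m),
\end{equation}
and in particular $\gamma\ne\delta$. We check that $p_\gamma\cup p_\delta\in\mathbb P$. Clause (a) concerns single triples. For (b) and (c), take two distinct triples in $p_\gamma\cup p_\delta$. If both lie in $p_\gamma$ or both in $p_\delta$, there is nothing to prove; this covers the case that one of them is in $p^*$. Otherwise they are $(n_i,x_i^\gamma,y_i^\gamma)$ and $(n_j,x_j^\delta,y_j^\delta)$. Their blocks lie outside the root, so they are distinct. If $n_i=n_j$, the two points form a strictly decreasing pair by \eqref{eq:cross} when $i=j$, and by \eqref{eq:boxes} when $i\ne j$, as they lie in $I_i\times J_i$ and $I_j\times J_j$.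
\end{proof}

This proof used of $E$ only that it is a club and that $N[E]$ has no new countable subsets of $N$. The genericity of $E$ enters in the next lemma.

\begin{lemma}\label{lem:capture}
Let $G$ be $\mathbb P$-generic over $N[E]$ and let $D_n=\{(x,y):(n,x,y)\in\bigcup G\}$. Each $D_n$ is strictly decreasing. For all uncountable $X,Y\subseteq\mathbb R$ with $X,Y\in N$ there is $n$ such that $D_n\cap(X\times Y)$ is uncountable.
\end{lemma}

\begin{proof}
Any two triples in $\bigcup G$ lie in a single condition of $G$, so $D_n$ is strictly decreasing by (c). Fix $X,Y\in N$. In $N[E]$ let $\Sigma$ be the set of $\mu\in E$ for which there are $x\in X$ and $y\in Y$ with $\mathrm{rk}(x)\ne\mathrm{rk}(y)$ and $\beta(x)=\beta(y)=\mu$.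

\emph{$\Sigma$ is unbounded in $\omega_1$.} This is a density argument in $N$, and it is here that $X,Y\in N$ is used. Given $c\in\mathbb C$ and $\zeta<\omega_1$, extend $c$ by one point if necessary so that $\mu=\max c>\zeta$. Choose $x\in X$ and $y\in Y$ of distinct ranks, both at least $\mu$, and choose $\eta<\omega_1$ above both ranks. Then $c\cup\{\eta\}\le c$ forces that $\mu$ and $\eta$ are consecutive elements of $E$, hence that $\beta(x)=\beta(y)=\mu$ and $\mu\in\Sigma$.

Work in $N[E]$, and fix witnesses $x_\mu,y_\mu$ for $\mu\in\Sigma$. Let $p\in\mathbb P$, and let $n$ be an index that does not occur in $p$. Let $\Sigma'$ be $\Sigma$ without the finitely many blocks of $p$. For $\mu\in\Sigma'$ the set $p_\mu=p\cup\{(n,x_\mu,y_\mu)\}$ is a condition: (a) holds by the choice of witnesses, (b) since $\mu$ is a new block, and (c) since $n$ is a new index. Let $\dot W$ be a name for $\{\mu\in\Sigma':p_\mu\in G\}$. Suppose that $p$ forces $\dot W$ to be countable. Since $\mathbb P$ is ccc, it preserves $\omega_1$, so $p$ forces $\sup\dot W<\omega_1$, and there is $\eta<\omega_1$ with $p\Vdash\dot W\subseteq\eta$. But for $\mu\in\Sigma'$ with $\mu\ge\eta$, the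 condition $p_\mu\le p$ forces $\mu\in\dot W$. So some $q\le p$ forces $\dot W$ to be uncountable. For $\mu\in W$ we have $(x_\mu,y_\mu)\in D_n\cap(X\times Y)$, and these points are distinct because $\beta(x_\mu)=\mu$. Thus below every $p$ there is a condition forcing, for some $n$, that $D_n\cap(X\times Y)$ is uncountable, and $G$ contains such a condition.
\end{proof}

\section{The iteration}\label{sec:iter}

The poset $\mathbb C$ is not ccc (the conditions $\{0,\eta\}$, $0<\eta<\omega_1$, are pairwise incompatible), so the preservation of ccc under finite support iterations is not available. We use countable supports and properness instead. A poset is \emph{proper} if for every uncountable cardinal $\lambda$ it preserves all stationary subsets of $[\lambda]^{\aleph_0}$. We need only that ccc posets and $\sigma$-closed posets are proper, that proper posets preserve $\omega_1$, and the following theorem; see \cite[Ch.~III]{Shelah} and \cite[Section~2]{Abraham}.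

\begin{theorem}\label{thm:iter}
Assume CH, and let $\langle P_\alpha,\dot Q_\alpha:\alpha<\delta\rangle$, $\delta\le\omega_2$, be a countable support iteration such that each $\dot Q_\alpha$ is forced to be proper and of size at most $\aleph_1$. Then $P_\delta$ is proper and has the $\aleph_2$-c.c. If $\delta<\omega_2$, then $P_\delta$ forces CH.
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The second assertion is Proposition~\ref{prop:nonnormal}, and the third follows from the first two. We prove the first.

Start with a model $V$ of ZFC $+$ CH $+$ $2^{\aleph_1}=\aleph_3$. It is obtained from a model of GCH by forcing with countable partial functions from $\omega_3\times\omega_1$ to $\{0,1\}$. This poset is $\sigma$-closed, so it preserves $\aleph_1$ and CH, and it has the $\aleph_2$-c.c.\ by CH, so it preserves all larger cardinals. It adds $\aleph_3$ distinct subsets of $\omega_1$, and counting names under GCH gives equality; below we use only $2^{\aleph_1}\ge\aleph_3$.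

In $V$ define a countable support iteration $\langle P_\alpha,\dot Q_\alpha:\alpha<\omega_2\rangle$ by recursion, two steps at a time. Let $\alpha<\omega_2$ be even (limit ordinals and $0$ are even), and suppose that all earlier iterands are forced to be proper of size at most $\aleph_1$. By Theorem~\ref{thm:iter}, $P_\alpha$ forces CH, so Section~\ref{sec:step} applies with $N$ the extension by $P_\alpha$. Fix a $P_\alpha$-name for a chain $\bar M$ as in Section~\ref{sub:rank}. Let $\dot Q_\alpha$ name the poset $\mathbb C$ of this extension, and let $\dot Q_{\alpha+1}$ name $\mathbb P(\bar M,E)$, where $E$ is the club added by $\dot Q_\alpha$. Both have size at most $\aleph_1$; the first is $\sigma$-closed and the second is ccc by Lemma~\ref{lem:ccc}, so both are proper. Let $G$ be $P_{\omega_2}$-generic over $V$ and let $G_\alpha$ be its restriction to $P_\alpha$.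

\emph{Cardinals are preserved.} Properness preserves $\aleph_1$, and the $\aleph_2$-c.c.\ preserves all larger cardinals. The $\aleph_3$ subsets of $\omega_1$ in $V$ witness $2^{\aleph_1}\ge\aleph_3$ in $V[G]$.

\emph{Every $\omega_1$-sequence of reals in $V[G]$ lies in $V[G_\alpha]$ for some $\alpha<\omega_2$.} Code the sequence as a set $Z\subseteq\omega_1\times\omega$. For each $z\in\omega_1\times\omega$ take in $V$ a maximal antichain $\mathcal A_z$ of conditions deciding whether $z\in\dot Z$. By the $\aleph_2$-c.c., $\bigcup_z\mathcal A_z$ has at most $\aleph_1$ members, and each has countable support. So all the supports are contained in one $\alpha<\omega_2$. Then $G\cap\mathcal A_z$ is determined by $G_\alpha$ for every $z$, and $Z\in V[G_\alpha]$.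

\emph{$2^{\aleph_0}\le\aleph_2$.} Every real of $V[G]$ lies in one of the $\aleph_2$ models $V[G_\alpha]$, and each of them has $\aleph_1$ reals.

\emph{\textup{(DA)} holds.} Let $X,Y\in V[G]$ be uncountable sets of reals. Shrinking them, we may assume that both have size $\aleph_1$. Then $X,Y\in V[G_\alpha]$ for some even $\alpha<\omega_2$, and they are uncountable there. The model $V[G_{\alpha+2}]$ is the extension of $N=V[G_\alpha]$ by $\mathbb C$ followed by $\mathbb P(\bar M,E)$, so by Lemma~\ref{lem:capture} it contains an uncountable strictly decreasing $D\subseteq X\times Y$. Since $V[G_{\alpha+2}]$ and $V[G]$ have the same $\omega_1$, the set $D$ is uncountable in $V[G]$.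

So $V[G]$ satisfies (DA) and $2^{\aleph_0}\le\aleph_2<\aleph_3\le2^{\aleph_1}$.
\end{proof}

By Proposition~\ref{prop:thin}, CH fails in $V[G]$, so $2^{\aleph_0}=\aleph_2$ there.

\section{A characterization of normality}\label{sec:char}

In this section we prove Theorem~\ref{thm:B}. Fix $X\subseteq\mathbb R$ and let $S=(X[\le])^2$; closures of subsets of $X^2$ are taken in $S$. A real $a$ is a \emph{right limit} of $T\subseteq\mathbb R$ if $(a,a+\varepsilon)\cap T\ne\emptyset$ for all $\varepsilon>0$. If $T\subseteq T'$, the closure of $T$ in $T'[\le]$ consists of $T$ and the points of $T'$ that are right limits of $T$.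

Unlike the antidiagonal of Example~\ref{ex:symmetric}, a general strictly decreasing set $D$ has jumps. To measure them put
\[
\ell_D(a)=\sup\{q_2:q\in D,\ q_1>a\}\in[-\infty,\infty]\qquad(a\in\mathbb R).
\]

\begin{lemma}\label{lem:jump}
Let $D$ be strictly decreasing and $\ell=\ell_D$.
\begin{enumerate}
\item[(a)] If $p,p'\in D$ and $p_1<p_1'$, then $p_2'\le\ell(p_1)\le p_2$. Hence the intervals $(\ell(p_1),p_2)$, $p\in D$, are pairwise disjoint.
\item[(b)] If $p^j\in D$, $p_1^j>a$ and $p_1^j\to a$, then $p_2^j\to\ell(a)$, and $q_2<\ell(a)$ for every $q\in D$ with $q_1>a$.
\end{enumerate}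
\end{lemma}

\begin{proof}
(a) The point $p'$ is among those in the definition of $\ell(p_1)$, and all of those have second coordinate below $p_2$. So the interval belonging to $p'$ lies to the left of the interval belonging to $p$.

(b) If $q\in D$ and $q_1>a$, then $p_1^j<q_1$ for large $j$, so $q_2<p_2^j\le\ell(a)$ for large $j$. This gives the second assertion, and taking the supremum over $q$ gives the first.
\end{proof}

Both directions of the theorem turn on the configuration in Figure~\ref{fig:approach}: a point $e$ is approached in $S$ by the corner points $(p_1^j,e_2)$, which lie directly above points $p^j$ of a decreasing set.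

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95]
\foreach \x/\y in {4.2/0.6,3.3/1.3,2.75/1.7,2.4/1.93,2.2/2.05,2.1/2.12}
  \fill[gray!25] (\x,\y) rectangle (5,5);
\draw (0,0) rectangle (5,5);
\draw[dashed] (2,0) -- (2,5);
\draw[dotted] (2,3) -- (5,3);
\foreach \x/\y in {4.2/0.6,3.3/1.3,2.75/1.7,2.4/1.93,2.2/2.05,2.1/2.12,0.4/4.6,1/4.1,1.5/3.7}
  \fill (\x,\y) circle (1.3pt);
\foreach \x in {4.2,3.3,2.75,2.4,2.2}
  \draw (\x,2.93) -- (\x,3.07);
\draw[fill=white] (2,3) circle (2pt) node[left] {$e$};
\draw (1.93,2.2) -- (2.07,2.2);
\node[left] at (1.95,2.2) {$\ell_D(e_1)$};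
\node[below] at (2,0) {$e_1$};
\node[below] at (3.3,1.28) {$p^j$};
\node[above] at (3.5,3.05) {$(p^j_1,e_2)$};
\end{tikzpicture}
\caption{A strictly decreasing set $D$ (dots) with points $p^j$ whose first coordinates decrease to $e_1$; their second coordinates increase to $\ell_D(e_1)\le e_2$. The corner points $(p^j_1,e_2)$ lie in the shaded region $\{u:u\ge p^j\text{ for some }j\}$ and converge to $e$ in the Sorgenfrey plane, so $e$ is in the closure of that region.}
\label{fig:approach}
\end{figure}

\subsection{Normality implies that domains are $Q_\le$-sets}

\begin{proof}[Proof of \textup{(1)}$\Rightarrow$\textup{(2)} in Theorem~\ref{thm:B}]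
Let $D\subseteq X^2$ be strictly decreasing and $\ell=\ell_D$. Every subset of $\operatorname{dom}D$ has the form $\operatorname{dom}A$ with $A\subseteq D$. By Lemma~\ref{lem:discrete}, $A$ and $D\setminus A$ are disjoint closed sets, so normality gives an open $U\supseteq A$ with $\overline U\cap(D\setminus A)=\emptyset$. Let
\[
A_n=\{p\in A:B_n(p)\subseteq U,\ |p_2|\le n\},
\]
so that $A=\bigcup_nA_n$. The closure of $\operatorname{dom}A_n$ in $(\operatorname{dom}D)[\le]$ may leave $\operatorname{dom}A$. Let $J_n$ be the set of $e\in D\setminus A$ such that $e_1$ is a right limit of $\operatorname{dom}A_n$. We show that $J_n$ is finite, because each of its points sits on top of a jump of height at least $\frac1n$.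

Let $e\in J_n$ and choose $p^j\in A_n$ with $p_1^j>e_1$ and $p_1^j\to e_1$. Then $p_2^j<e_2$, and $p_2^j\to\ell(e_1)$ by Lemma~\ref{lem:jump}(b); in particular $\ell(e_1)\in[-n,n]$. Suppose $e_2-\ell(e_1)<\frac1n$. For large $j$ we have $p_2^j<e_2<p_2^j+\frac1n$, so the point $(p_1^j,e_2)\in X^2$ belongs to $B_n(p^j)\subseteq U$. These points converge to $e$ in $S$, contradicting $e\notin\overline U$. Hence $e_2-\ell(e_1)\ge\frac1n$. The intervals $(\ell(e_1),e_2)$, $e\in J_n$, are pairwise disjoint by Lemma~\ref{lem:jump}(a), have length at least $\frac1n$, and have left endpoints in $[-n,n]$. So the left endpoints are at least $\frac1n$ apart, and $J_n$ is finite.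

Let $A_{n,i}=\{p\in A_n:|p_1-e_1|\ge\frac1i\text{ for all }e\in J_n\}$. Since $J_n$ is finite and $p_1\neq e_1$ for $p\in A$, $e\in J_n$, we have $A_n=\bigcup_iA_{n,i}$. If $e\in D\setminus A$ and $e_1$ were a right limit of $\operatorname{dom}A_{n,i}$, then $e\in J_n$, and yet $(e_1,e_1+\frac1i)$ misses $\operatorname{dom}A_{n,i}$. So the closure of $\operatorname{dom}A_{n,i}$ in $(\operatorname{dom}D)[\le]$ is contained in $\operatorname{dom}A$, and $\operatorname{dom}A$ is the union of these countably many closures.
\end{proof}

\begin{remark}
The proof shows why $Q_\le$-sets appear in place of $Q$-sets. If $p^j\in A_n$ and $p_1^j$ increases to $e_1$, the relevant corner points are $(e_1,p_2^j)$. They lie in $U$ for large $j$, but they converge to $e$ only if $p_2^j\to e_2$. A jump of any height on the left of $e$ blocks the argument, not only a jump of height at least $\frac1n$, so the exceptional set is no longer seen to be finite.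
\end{remark}

\subsection{The converse}

To separate two closed sets we use a standard device. Let $H,K$ be disjoint closed subsets of a space, and suppose that $H\subseteq\bigcup_iU_i$ and $K\subseteq\bigcup_jV_j$ with $U_i,V_j$ open, $\overline{U_i}\cap K=\emptyset$ and $\overline{V_j}\cap H=\emptyset$. Then
\[
U=\bigcup_i\Bigl(U_i\setminus\bigcup_{j\le i}\overline{V_j}\Bigr)\supseteq H,\qquad V=\bigcup_j\Bigl(V_j\setminus\bigcup_{i\le j}\overline{U_i}\Bigr)\supseteq K
\]
are open. They are disjoint, since the $i$-th piece of $U$ misses $V_j$ for $j\le i$ and the $j$-th piece of $V$ misses $U_i$ for $i\le j$.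

So we must cover $H$ by countably many open sets whose closures miss $K$. We shall reduce this to covering a strictly decreasing $D\subseteq H$. The natural open set around a subset $Z$ of $D$ is the region above and to the right of $Z$, and the danger is that points of $K$ lie in its closure as in Figure~\ref{fig:approach}. The dangerous points of $K$ fit into the jumps of $D$, so adjoining them to $D$ produces a larger strictly decreasing set. Hypothesis (2) applied to that set splits $D$ into countably many pieces, none of which accumulates at a dangerous point. The next lemma carries this out; it is the only place where (2) is used.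

\begin{lemma}\label{lem:pieces}
Assume \textup{(2)}. Let $D\subseteq X^2$ be strictly decreasing, $\ell=\ell_D$, and let $L\subseteq X^2$ be such that $p\not\le e$ for all $p\in D$ and $e\in L$. Let
\[
L_1=\{e\in L:e_1\text{ is a right limit of }\operatorname{dom}D\text{ and }\ell(e_1)\le e_2\},\qquad C=\{e_1:e\in L_1\}.
\]
Then $D$ is the union of a countable set and sets $Z_i$ $(i<\omega)$ such that no point of $C$ is a right limit of any $\operatorname{dom}Z_i$.
\end{lemma}

\begin{proof}
Let $e\in L_1$ and $p\in D$.
\begin{enumerate}
\item[(i)] If $p_1\le e_1$, then $p_2>e_2$, since $p\not\le e$.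
\item[(ii)] If $p_1>e_1$, then $p_2<e_2$, since $p_2<\ell(e_1)\le e_2$ by Lemma~\ref{lem:jump}(b).
\end{enumerate}
Let $D_0=\{p\in D:p_1\notin C\}$. The set $D\setminus D_0$ is countable. Indeed, if $p\in D$ and $p_1=e_1$ with $e\in L_1$, then $\ell(p_1)\le e_2<p_2$ by (i), so the interval $(\ell(p_1),p_2)$ is nonempty; these intervals are pairwise disjoint by Lemma~\ref{lem:jump}(a).

For $a\in C$ pick $e^a\in L_1$ with first coordinate $a$, and let $D^*=D_0\cup\{e^a:a\in C\}\subseteq X^2$. This set is strictly decreasing. Two points of $D_0$ lie in $D$. For $p\in D_0$ and $a\in C$ we have $p_1\ne a$, and (i) or (ii) applies. For $a<a'$ in $C$ there is $p\in D$ with $a<p_1<a'$, because $a$ is a right limit of $\operatorname{dom}D$; then $e_2^a>p_2>e_2^{a'}$ by (ii) and (i).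

By (2), $\operatorname{dom}D_0=\bigcup_iT_i$ with each $T_i$ closed in $(\operatorname{dom}D^*)[\le]$. The points of $C$ lie in $\operatorname{dom}D^*\setminus T_i$, so they are not right limits of $T_i$. Put $Z_i=\{p\in D_0:p_1\in T_i\}$.
\end{proof}

\begin{proof}[Proof of \textup{(2)}$\Rightarrow$\textup{(1)} in Theorem~\ref{thm:B}]
Let $H,K\subseteq S$ be closed and disjoint. Call a subset of $S$ \emph{small} if it is covered by countably many open sets whose closures miss $K$. Countable unions of small sets are small. It suffices to show that $H$ is small; the argument applies equally with $H$ and $K$ exchanged.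

\emph{Localization.} Let $H_n=\{p\in H:B_n(p)\cap K=\emptyset\}$. Since $K$ is closed, $H=\bigcup_nH_n$. Fix $n$ and a square $Q=[\frac in,\frac{i+1}n)\times[\frac jn,\frac{j+1}n)$ with $i,j\in\mathbb Z$. These squares partition the plane, so it suffices to show that $H'=H_n\cap Q$ is small. The set $X^2\cap Q$ is clopen in $S$. For $Z\subseteq H'$ let
\[
O_Z=\{u\in X^2\cap Q:p\le u\text{ for some }p\in Z\}.
\]
This set contains $Z$. It is open, since with $u$ it contains $\{v\in X^2\cap Q:v\ge u\}$. It misses $K$: if $p,u\in Q$ and $p\le u$, then $u_1<p_1+\frac1n$ and $u_2<p_2+\frac1n$, so $O_{\{p\}}\subseteq B_n(p)$ for $p\in H'$. The purpose of the localization is this last fact: inside $Q$ all of the region above and to the right of a point of $H'$ is free of $K$. In particular each $O_{\{p\}}$, $p\in H'$, is small, being contained in the clopen set $B_n(p)$, and so countable subsets of $H'$ are small.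

\emph{Step 1: points above other points.} For rationals $a,b$ let $V_{a,b}=\{u\in X^2\cap Q:u_1\ge a,\ u_2\ge b\}$, a clopen set. Suppose $p,p'\in H'$ and $p'\ll p$. Choose rationals $a\in(p_1',p_1)$ and $b\in(p_2',p_2)$. Then $p\in V_{a,b}\subseteq O_{\{p'\}}$, so $V_{a,b}$ misses $K$. Thus the set of $p\in H'$ that have some $p'\in H'$ with $p'\ll p$ is covered by those $V_{a,b}$ that miss $K$, and it is small. Let $H''$ be the rest of $H'$. No $p,q\in H''$ satisfy $p\ll q$.

\emph{Step 2: points sharing a line.} For each vertical line $\{a\}\times\mathbb R$ containing at least two points of $H''$ choose two, $(a,y_a)$ and $(a,z_a)$ with $y_a<z_a$. If $a<a'$, then $(a,y_a)\not\ll(a',z_{a'})$ gives $z_{a'}\le y_a$. So the intervals $(y_a,z_a)$ are pairwise disjoint, and there are only countably many such lines. The part of $H''$ on one such line is small. To see this let $Y=\{y:(a,y)\in H''\}$, and let $Y_0\subseteq Y$ be $\{\min Y\}$ if the minimum exists, and a sequence in $Y$ converging to $\inf Y$ otherwise. Every $y\in Y$ is at least some $y_0\in Y_0$, so $\{a\}\times Y$ is covered by the countably many small sets $O_{\{(a,y_0)\}}$. Exchanging the coordinates,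 the same holds for horizontal lines. Let $D$ be the set of points of $H''$ on none of these countably many lines. Distinct $p,q\in D$ differ in both coordinates and satisfy neither $p\ll q$ nor $q\ll p$, so $D$ is strictly decreasing.

\emph{Step 3: $D$ is small.} Let $L=K\cap Q$. Since $O_D\cap K=\emptyset$, we have $p\not\le e$ for $p\in D$ and $e\in L$. Lemma~\ref{lem:pieces} gives $L_1$, $C$ and sets $Z_i$. The pair $D^{-1}$, $L^{-1}=\{(e_2,e_1):e\in L\}$ also satisfies the hypotheses of the lemma. Reflecting its conclusion back, $D$ is the union of a countable set and sets $Z_j'$ $(j<\omega)$ such that no point of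
\[
C'=\{e_2:e\in L,\ e_2\text{ is a right limit of }\operatorname{dom}D^{-1},\ \ell_{D^{-1}}(e_2)\le e_1\}
\]
is a right limit of $\{p_2:p\in Z_j'\}$. All but countably many points of $D$ lie in some $Z_i\cap Z_j'$, so it suffices to prove $\overline{O_Z}\cap K=\emptyset$ for $Z=Z_i\cap Z_j'$.

Suppose $e\in\overline{O_Z}\cap K$. Then $e\in L$, because $X^2\cap Q$ is closed. For each $k\ge1$ pick $u^k\in O_Z\cap B_k(e)$ and $p^k\in Z$ with $p^k\le u^k$. Then
\[
p_1^k<e_1+\tfrac1k,\qquad p_2^k<e_2+\tfrac1k .
\]
Since $p^k\not\le e$, we have $p_1^k>e_1$ or $p_2^k>e_2$. Suppose the first holds for infinitely many $k$. Along these $k$, $p_1^k\to e_1$ from the right, so $e_1$ is a right limit of $\operatorname{dom}Z_i$ and of $\operatorname{dom}D$, and $\ell_D(e_1)=\lim p_2^k\le e_2$ by Lemma~\ref{lem:jump}(b). Thus $e\in L_1$ and $e_1\in C$, contradicting the choice of $Z_i$. Otherwise the second holds for infinitely many $k$. Along these, $p_2^k\to e_2$ from the right and $\ell_{D^{-1}}(e_2)=\lim p_1^k\le e_1$, so $e_2\in C'$ is a right limit of $\{p_2:p\in Z'_j\}$, contradicting the choice of $Z_j'$.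

By Steps 1--3, $H'$ is a countable union of small sets.
\end{proof}

\section{Models in which the converse fails}\label{sec:fail}

Under CH the sets of reals of size less than $\mathfrak c$ are countable, hence $Q$-sets. Martin's Axiom (MA) states that for every ccc poset and every family of fewer than $\mathfrak c$ dense sets there is a filter meeting all of them. We recall why it gives the same conclusion.

\begin{lemma}\label{lem:MA}
Under MA every $T\subseteq\mathbb R$ with $|T|<\mathfrak c$ is a $Q$-set.
\end{lemma}

\begin{proof}
Let $A\subseteq T$. Conditions are pairs $(s,t)$, where $s$ is a finite set of pairs $(n,I)$ with $n<\omega$ and $I$ a rational interval, $t\subseteq\omega\times(T\setminus A)$ is finite, and $x\notin I$ whenever $(n,I)\in s$ and $(n,x)\in t$. The order is reverse inclusion in both coordinates. Conditions with the same $s$ are compatible and there are countably many $s$, so the poset is ccc. For $a\in A$ and $n<\omega$, the conditions with some $(n,I)\in s$, $a\in I$, are dense: add a small $I\ni a$. For $x\in T\setminus A$, the conditions with some $(n,x)\in t$ are dense: use a new $n$. Take a filter meeting these fewer than $\mathfrak c$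 dense sets, and let $W_n$ be the union of the $I$ such that $(n,I)\in s$ for some $(s,t)$ in the filter. Then $A\subseteq W_n$ for all $n$, and if $(n,x)\in t$ for some $(s,t)$ in the filter, then $x\notin W_n$. So $A=T\cap\bigcap_nW_n$ is $G_\delta$ in $T$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $X$ be the set of Proposition~\ref{prop:thin}. If $D\subseteq X^2$ is strictly decreasing, then $|\operatorname{dom}D|<\mathfrak c$, so $\operatorname{dom}D$ is a $Q$-set by hypothesis, and hence a $Q_\le$-set. By Theorem~\ref{thm:B}, $(X[\le])^2$ is normal. Since $2^{\mathfrak c}>\mathfrak c$, the set $X$ is not a $Q$-set by \eqref{eq:count}.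
\end{proof}

The two ZFC theorems describe what (NQ) requires. By Theorem~\ref{thm:B}, (NQ) is equivalent to the following statement: for every uncountable $X\subseteq\mathbb R$ that is not a $Q$-set there is a strictly decreasing $D\subseteq X^2$ such that $\operatorname{dom}D$ is not a $Q_\le$-set. By Theorem~\ref{thm:C}, (NQ) implies that some set of reals of size less than $\mathfrak c$ is not a $Q$-set; so it is refuted by CH and by MA. In the model of Theorem~\ref{thm:A} this requirement is met by every set of size $\aleph_1<\mathfrak c$. A model in which (NQ) holds and an uncountable $Q$-set exists would have to contain, alongside that $Q$-set, a set of size less than $\mathfrak c$ that is not a $Q$-set.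

\begin{thebibliography}{9}

\bibitem{Abraham}
Abraham, Proper forcing, in: \emph{Handbook of Set Theory}.

\bibitem{Shelah}
Shelah, \emph{Proper and Improper Forcing}.

\bibitem{SW}
Paul Szeptycki and Hongwei Wen, Normality in the square of the Sorgenfrey Line, arXiv:2511.12327 (2025).

\end{thebibliography}
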